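\title{Undecidable first-order properties of one-dimensional freezing cellular automata}

\begin{abstract}
A cellular automaton is freezing if, for some order on its states, the state of every cell is non-decreasing along every orbit. We consider first-order sentences about configurations, written with equality, one-step reachability $\to$ and reachability $\to^+$. We give a fixed sentence, with a single occurrence of $\to^+$, such that deciding whether a one-dimensional freezing cellular automaton satisfies it is undecidable, and in fact $\Sigma^0_1$-complete, already for radius $1$. A second fixed sentence gives a $\Sigma^1_1$-complete problem. Sentences without $\to^+$ are decidable for all one-dimensional cellular automata. The constructions store the counters of a two-counter machine in the delays between signals, and they use uniqueness of preimages to force a synchronous start.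
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{one-dimensional cellular automaton} (CA) is given by a finite set of states $Q$, a radius $r\ge 0$ and a local rule $f:Q^{2r+1}\to Q$. It acts on \emph{configurations} $x\in Q^{\mathbb Z}$ through the global map
\[
F(x)_i=f(x_{i-r},\dots,x_{i+r}).
\]
The CA is \emph{freezing} if there is an order $\le$ on $Q$ such that $x_i\le F(x)_i$ for all $x\in Q^{\mathbb Z}$ and all $i\in\mathbb Z$. It does not matter whether the order is required to be total, since every partial order on a finite set extends to a total one.

Freezing is a strong restriction. Along an orbit each cell changes its state at most $|Q|-1$ times, so every orbit converges cell by cell. The limit is a fixed point: once the cells $i-r,\dots,i+r$ have their final states, the next state of cell $i$ is both its final state and the value of $f$ on these final states.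

Let $FO^+$ denote first-order logic whose variables range over configurations, with the equality predicate, a predicate $x\to y$ meaning $y=F(x)$, and a predicate $x\to^+y$ meaning $y=F^t(x)$ for some $t\ge1$. A CA \emph{satisfies} a sentence $\phi\in FO^+$, written $F\models\phi$, if $\phi$ holds in the structure $(Q^{\mathbb Z},=,\to,\to^+)$. Such a sentence sees only the abstract graph of the map $F$; it cannot name a state or a cell. Nilpotency, for example, is expressed by $\exists!\,y\,\forall x\;(x\to^+y)$. It is known that nilpotency is decidable for one-dimensional freezing CA, whereas it is undecidable for general one-dimensional CA. The following problem comes from Goles, Montealegre, R\'ios-Wilson and Theyssier~\cite{GMRT}.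

\begin{quote}
\textbf{Conjecture.} There exists a fixed formula $\phi\in FO^+$ such that determining whether a given freezing CA satisfies $\phi$ is undecidable.
\end{quote}

One could well guess the opposite. Nilpotency becomes decidable under the freezing hypothesis; sentences without $\to^+$ are decidable for every one-dimensional CA (Proposition~\ref{prop:nop} below); and a tape cell that can be rewritten only a bounded number of times cannot be visited and modified again and again by the head of a Turing machine. Yet $\to^+$ keeps some power. Take $Q=\{0,1\}$ and $f(a,b,c)=\max(a,b,c)$, which is freezing for $0<1$. Every orbit other than that of $0^{\mathbb Z}$ converges to $1^{\mathbb Z}$, but $x\to^+1^{\mathbb Z}$ holds exactly when there is a $t\ge 1$ such that every window of $2t+1$ consecutive cells of $x$ contains a $1$. So $\to^+$ separates reaching a fixed point from converging to it. More generally, freezing bounds the \emph{number} of changes of a cell but not the \emph{times} at which they occur, and these times are unbounded integers. They are the memory that we use.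

To state the results, introduce three abbreviations, none of which uses $\to^+$:
\begin{align*}
\mathsf U(x)&:=\exists z\,\bigl(z\to x\ \wedge\ \forall z'\,(z'\to x\Rightarrow z'=z)\bigr),\\
\mathsf U_2(x)&:=\mathsf U(x)\wedge\exists z\,\bigl(z\to x\wedge\mathsf U(z)\bigr),\\
\mathsf D(y)&:=\neg\exists w\,\bigl(\mathsf U(w)\wedge w\to y\bigr).
\end{align*}
Thus $\mathsf U(x)$ says that $x$ has exactly one preimage, $\mathsf U_2(x)$ says that moreover this preimage has exactly one preimage, and $\mathsf D(y)$ says that $y$ is not the image of a configuration with exactly one preimage.

\begin{theorem}\label{thm:phi}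
Let
\[
\phi:=\exists x\,\exists y\;\bigl(\mathsf U(x)\wedge x\to^+y\wedge y\to y\wedge\mathsf D(y)\bigr).
\]
Deciding whether a given one-dimensional freezing CA satisfies $\phi$ is undecidable, even for radius $1$. More precisely, the problem is $\Sigma^0_1$-complete.
\end{theorem}

Theorem~\ref{thm:phi} proves the conjecture. With one alternation of quantifiers over the orbit, the problem leaves the arithmetical hierarchy.

\begin{theorem}\label{thm:psi}
Let
\begin{align*}
\psi:=\exists x\,\Bigl(\mathsf U_2(x)\ &\wedge\ \forall u\,\forall v\,\bigl(x\to u\wedge u\to v\Rightarrow\neg\mathsf D(v)\bigr)\\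
&\wedge\ \forall y\,\bigl(x\to^+y\Rightarrow\exists z\,(y\to^+z\wedge\mathsf D(z))\bigr)\Bigr).
\end{align*}
Deciding whether a given radius-$1$ freezing CA satisfies $\psi$ is $\Sigma^1_1$-complete. In particular it is not arithmetical. For $\neg\psi$ the problem is $\Pi^1_1$-complete.
\end{theorem}

The predicate $\to^+$ is essential. The next statement is known, see Sutner~\cite{Sutner}; we include a short proof, because its method also gives the upper bounds in both theorems.

\begin{proposition}\label{prop:nop}
For sentences using only $=$ and $\to$, it is decidable whether a given one-dimensional CA satisfies a given sentence, uniformly in the sentence and the CA.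
\end{proposition}

So the single occurrence of $\to^+$ in $\phi$ cannot be removed.

Section~\ref{sec:prelim} recalls the background and Section~\ref{sec:upper} proves Proposition~\ref{prop:nop} and the upper bounds. Section~\ref{sec:tools} presents the two mechanisms behind the hardness proofs, which occupy Sections~\ref{sec:halt} and~\ref{sec:rec}.

\section{Background}\label{sec:prelim}

\subsection{Recognizing freezing rules}

Write $q\mapsto q_2$, and speak of a \emph{cell transition}, if $q_2=f(a_{-r},\dots,a_r)$ for some neighborhood with central state $a_0=q$.

\begin{lemma}\label{lem:rank}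
\begin{enumerate}
\item[(a)] A CA is freezing if and only if the directed graph of cell transitions on $Q$ has no cycles except loops. Hence it is decidable whether a given CA is freezing.
\item[(b)] If there is a function $\rho:Q\to\mathbb N$ such that every cell transition $q\mapsto q_2$ satisfies $q=q_2$ or $\rho(q)<\rho(q_2)$, then the CA is freezing.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If the CA is freezing, then $q\mapsto q_2$ implies $q\le q_2$, so all states on a cycle are equal. Conversely, if all cycles are loops, then reachability in the graph is antisymmetric, hence an order, and it is non-decreasing along cell transitions. (b) The relation ``$q=q_2$ or $\rho(q)<\rho(q_2)$'' is an order.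
\end{proof}

We call $\rho$ a \emph{rank function}.

\subsection{Complexity classes}

A CA is a finite object $(Q,r,f)$ and is coded by a natural number. The decision problem attached to a sentence is the set of codes of freezing CA (of radius $1$, when so specified) that satisfy it. A set $A\subseteq\mathbb N$ is $\Sigma^0_1$ if $n\in A\iff\exists t\,R(n,t)$ for a decidable relation $R$. A condition on a number $n$ and a sequence $\alpha\in\mathbb N^{\mathbb N}$ is \emph{arithmetical} if it is obtained by quantifiers over natural numbers from a relation that is decidable with oracle $\alpha$; arithmetical sets of numbers are defined in the same way without $\alpha$. A set $A$ is $\Sigma^1_1$ if $n\in A\iff\exists\alpha\,\Theta(n,\alpha)$ with $\Theta$ arithmetical, and $\Pi^1_1$ if its complement is $\Sigma^1_1$. A set $A$ is \emph{hard} for a class if for every set $A'$ of the class there is a computable map $g$ with $n\in A'\iff g(n)\in A$, and \emph{complete} if it also belongs to the class. A $\Sigma^0_1$-hard set is undecidable, and a $\Sigma^1_1$-hard set is not arithmetical.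

\subsection{Two-counter machines}\label{sec:machines}

For $v\in\mathbb N$ let $\operatorname{sgn}v$ be $0$ if $v=0$ and $1$ if $v>0$. A \emph{two-counter machine} consists of a finite state set $P$, an initial state $p_0$ and a set $\Delta$ of \emph{transitions}
\[
\tau=(p,s_1,s_2,p^+,e_1,e_2),\qquad p,p^+\in P,\quad s_j\in\{0,1\},\quad e_j\in\{-1,0,1\},
\]
with $e_j\ge0$ whenever $s_j=0$. The transition $\tau$ is applicable to a triple $(p,v_1,v_2)\in P\times\mathbb N^2$ when $s_j=\operatorname{sgn}v_j$ for $j=1,2$, and it leads to $(p^+,v_1+e_1,v_2+e_2)$. A \emph{run} is a finite or infinite sequence of triples that starts with $(p_0,0,0)$ and in which each triple is obtained from the previous one by an applicable transition. The machine is \emph{deterministic with halting state} $h\ne p_0$ if each $(p,s_1,s_2)$ with $p\neq h$ begins exactly one transition and no transition begins with $h$; we then write $\delta(p,s_1,s_2)=(p^+,e_1,e_2)$, and the machine \emph{halts} if its run reaches state $h$. A machine given as a program of increments, decrements, zero tests and (possibly) nondeterministic choices is put in this form by listing, for each instruction and each pair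 of signs, the possible next instructions and counter changes. We use two published facts.

\begin{itemize}
\item[(M)] Halting from zero counters is undecidable, and $\Sigma^0_1$-complete, for deterministic two-counter machines (Minsky~\cite{Minsky}).
\item[(AH)] It is $\Sigma^1_1$-hard to decide whether a nondeterministic two-counter machine, started with zero counters, has an infinite run that visits a given state $p^*$ infinitely often (Alur and Henzinger~\cite{AH}).
\end{itemize}
A run as in (AH) is called \emph{recurring}.

\subsection{Automata on infinite words}

Let $\Sigma$ be a finite alphabet and $\Sigma^\omega$ the set of infinite words $\alpha_0\alpha_1\cdots$ over it. A \emph{B\"uchi automaton} is a nondeterministic finite automaton over $\Sigma$; it accepts $\alpha\in\Sigma^\omega$ if some run on $\alpha$ visits an accepting state infinitely often. The languages accepted by such automata are called \emph{$\omega$-regular}. By B\"uchi's theorem, $\omega$-regular languages are effectively closed under Boolean operations and under projection (the letterwise image under $\Sigma\times\Sigma'\to\Sigma$), and emptiness is decidable. A \emph{deterministic Muller automaton}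 is a deterministic finite automaton with a family $\mathcal F$ of sets of states; it accepts $\alpha$ if the set of states that its run on $\alpha$ visits infinitely often belongs to $\mathcal F$. It is a textbook fact that every B\"uchi automaton can be converted effectively into a deterministic Muller automaton with the same language.

\section{Sentences without $\to^+$ and the upper bounds}\label{sec:upper}

The relation $y=F(x)$ is a local condition, so a finite automaton can check it once configurations are turned into one-sided words. Fold $x\in Q^{\mathbb Z}$ at the origin: its code is the word over $Q^2$ whose $n$-th letter is $(x_n,x_{-1-n})$, for $n\ge0$. A tuple of $m$ configurations is coded by the word over $(Q^2)^m$ that carries their codes on parallel tracks. This coding is a bijection from $(Q^{\mathbb Z})^m$ onto $((Q^2)^m)^\omega$.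

\begin{lemma}\label{lem:regular}
Given a CA and a formula $\theta$ over $=$ and $\to$ with free variables among $x_1,\dots,x_m$, one can compute a B\"uchi automaton that accepts exactly the codes of the tuples satisfying $\theta$.
\end{lemma}

\begin{proof}
We argue by induction on $\theta$. Equality of two variables is checked letter by letter. For $x\to y$ we must check $y_n=f(x_{n-r},\dots,x_{n+r})$ and $y_{-1-n}=f(x_{-1-n-r},\dots,x_{-1-n+r})$ for all $n\ge0$. For $n\ge r$ both conditions involve only the letters at positions $n-r,\dots,n+r$ of the code. For $0\le n<r$ they involve cells with indices between $-2r$ and $2r-1$, which all appear in the first $2r$ letters. So a deterministic automaton that stores the last $2r+1$ letters read checks the conditions for $n\le r$ after position $2r$, and the conditions for $n$ after position $n+r$ when $n>r$. It enters a rejecting sink when a check fails, and all its other states are accepting. Conjunction is intersection; negation is complementation, because every word is the code of a tuple; and an existential quantifier is the projection that erases the track of its variable.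
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:nop}]
Apply Lemma~\ref{lem:regular} with $m=0$. The alphabet has one letter, and the sentence holds if and only if the language obtained is nonempty, which is decidable.
\end{proof}

\begin{proposition}\label{prop:upper}
The set of freezing CA satisfying $\phi$ is $\Sigma^0_1$, and the set of freezing CA satisfying $\psi$ is $\Sigma^1_1$. The same holds for the subsets of radius-$1$ CA.
\end{proposition}

\begin{proof}
Being freezing is decidable by Lemma~\ref{lem:rank}(a), and so is having radius $1$; it remains to bound the complexity of satisfaction.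

For $t\ge1$ let $\phi_t$ be obtained from $\phi$ by replacing $x\to^+y$ with $\exists u_1\cdots\exists u_{t-1}\,(x\to u_1\wedge\dots\wedge u_{t-1}\to y)$, which says $y=F^t(x)$. In $\phi$ the predicate $\to^+$ is a conjunct under existential quantifiers only, so $F\models\phi$ if and only if $F\models\phi_t$ for some $t\ge1$. The relation $F\models\phi_t$ is decidable in $(F,t)$ by Proposition~\ref{prop:nop}.

The second conjunct of $\psi$ says $\neg\mathsf D(F^2(x))$, and the third says $\forall s\ge1\,\exists t>s\;\mathsf D(F^t(x))$. By Lemma~\ref{lem:regular} and determinization, we can compute from the CA deterministic Muller automata for $\mathsf U_2$ and $\mathsf D$. With a word $\alpha$ as oracle, the state $a_n$ of such an automaton after $n$ letters is computable, and acceptance reads: for some $S\in\mathcal F$ and every state $a$, we have $a\in S\iff\forall m\,\exists n\ge m\;(a_n=a)$. This condition is arithmetical. The code of $F^t(x)$ is computable from the CA, $t$ and the code of $x$. Hence $F\models\psi$ has the form $\exists x$ followed by an arithmetical condition.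
\end{proof}

The freezing hypothesis plays no role in these bounds. It is a constraint only on the constructions that follow.

\section{Two mechanisms}\label{sec:tools}

\subsection{Counters as delays}

A freezing CA cannot overwrite a counter in place. We therefore lay a run of the machine out in space: cell $i$ holds a letter that records the state and the signs of the counters at step $i$. A finite letter cannot record the values of the counters, so the recorded signs are only claims, and the dynamics has to verify them.

For this, three signals numbered $0,1,2$ leave cell $0$ together and travel to the right. Signal $0$ is a \emph{clock} that spends two time steps on each cell. Signal $j\in\{1,2\}$ spends $2+e$ steps on cell $i$, where $e\in\{-1,0,1\}$ is the change of counter $j$ at step $i$. Its delay behind the clock on arrival at cell $i$ is then the sum of the earlier changes, that is, the value of counter $j$ at step $i$. The clock runs at half the maximal speed so that a counter signal can both lose and gain time on it. A cell compares the delay with zero by looking, when the clock arrives, whether signal $j$ arrives at the same time or has not arrived yet.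

A signal is implemented by a \emph{stage} $k\in\{0,1,2,3\}$ in each cell, which counts up to $3$ the time elapsed since arrival and never decreases. Put $\kappa(n)=\max(0,\min(n,3))$ for $n\in\mathbb Z$.

\begin{lemma}\label{lem:signal}
Let $N,t_1\in\mathbb N\cup\{\infty\}$ with $t_1\ge1$, and let $e(i)\in\{-1,0,1\}$ for $0\le i<N$. Let $k(i,t)\in\{0,1,2,3\}$ be given for integers $0\le i\le N$ and $1\le t\le t_1$, with $k(0,1)=1$, with $k(i,1)=0$ for $i\ge1$, and such that for $t<t_1$:
\begin{itemize}
\item if $k(i,t)\ge1$, then $k(i,t+1)=\min(k(i,t)+1,3)$;
\item if $k(i,t)=0$ and $i\ge1$, then $k(i,t+1)=1$ when $k(i-1,t)\ge2+e(i-1)$, and $k(i,t+1)=0$ otherwise.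
\end{itemize}
Put $v(i)=e(0)+\dots+e(i-1)$ and $T(i)=2i+1+v(i)$. Then:
\begin{enumerate}
\item[(a)] $k(i,t)=\kappa(t-T(i)+1)$ for all $i,t$;
\item[(b)] if $2i+1\le t_1$ and $s\in\{0,1\}$, then $k(i,2i+1)=1-s$ if and only if $v(i)\ge0$ and $s=\operatorname{sgn}v(i)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Note that $T(0)=1$ and $T(i)=T(i-1)+2+e(i-1)$, so $T(i)\ge2$ for $i\ge1$. This gives the formula for $t=1$. Assume it for $t$. If $t\ge T(i)$, then $k(i,t)\ge1$ and the first rule gives $\kappa(t+1-T(i)+1)$; this covers $i=0$. If $t<T(i)$, then $k(i,t)=0$. Since $1\le2+e(i-1)\le3$, the inequality $\kappa(t-T(i-1)+1)\ge2+e(i-1)$ is equivalent to $t-T(i-1)+1\ge2+e(i-1)$, that is, to $t+1\ge T(i)$. So $k(i,t+1)$ is $1$ if $t+1=T(i)$ and $0$ if $t+1<T(i)$, as claimed.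

(b) By (a), $k(i,2i+1)=\kappa(1-v(i))$, which is $0$ if $v(i)>0$, is $1$ if $v(i)=0$, and is at least $2$ if $v(i)<0$.
\end{proof}

So $T(i)$ is the arrival time at cell $i$. The clock is the case $e\equiv0$: it has stage $1$ at cell $i$ exactly at time $2i+1$. Part (b) is the verification of a claimed sign $s$ at that time.

\begin{example}\label{ex:run}
Let $P=\{p_0,p_1,h\}$, and let the machine ignore its second counter: $\delta(p_0,s_1,s_2)=(p_1,1,0)$, $\delta(p_1,1,s_2)=(p_1,-1,0)$ and $\delta(p_1,0,s_2)=(h,0,0)$. The run is $(p_0,0,0)$, $(p_1,1,0)$, $(p_1,0,0)$, $(h,0,0)$. Signal $1$ spends $3,1,2$ steps on cells $0,1,2$, so it reaches cells $0,1,2,3$ at times $1,4,5,7$, while the clock reaches them at times $1,3,5,7$. The delays $0,1,0,0$ are the values of the first counter. The table shows the stages $k_0k_1$ of the clock and of signal $1$; signal $2$ moves with the clock.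
\begin{center}
\begin{tabular}{c|c|ccccccccc}
cell & claim $(p,s_1)$ & $t=1$ & 2 & 3 & 4 & 5 & 6 & 7 & 8 & 9\\ \hline
0 & $(p_0,0)$ & \textbf{11} & 22 & 33 & 33 & 33 & 33 & 33 & 33 & 33\\
1 & $(p_1,1)$ & 00 & 00 & \textbf{10} & 21 & 32 & 33 & 33 & 33 & 33\\
2 & $(p_1,0)$ & 00 & 00 & 00 & 00 & \textbf{11} & 22 & 33 & 33 & 33\\
3 & $(h,0)$ & 00 & 00 & 00 & 00 & 00 & 00 & \textbf{11} & 22 & 33
\end{tabular}
\end{center}
At the bold entries $k_0=1$, and there $k_1=1-s_1$: every claim is confirmed. From time $9$ on nothing changes. Now take the false record $(p_0,0),(p_1,0),(h,0)$, whose states follow one another correctly according to $\delta$. The entry of cell $1$ at time $3$ is still $10$, so $k_1=0\ne1-s_1$ and the false claim is exposed.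
\end{example}

In this picture, ``the machine halts'' becomes ``the orbit reaches a fixed point in finite time'', which $\to^+$ can express.

\subsection{A synchronous start from unique preimages}

Lemma~\ref{lem:signal} depends on its initial condition. The variables of a sentence range over all configurations, including those where the stages are already arbitrary; if all stages are $3$, no claim is ever checked. We need a formula that forces \emph{every} cell to be in a starting state, although formulas cannot mention states. Counting preimages does this. We arrange that a starting state has exactly one possible predecessor, and that every other state is produced only from states having an indistinguishable partner.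

\begin{lemma}\label{lem:twins}
Let $F$ be a CA on $Q$, let $Q_0\subseteq Q$ and let $g:Q_0\to Q$ be injective. Assume:
\begin{enumerate}
\item[(i)] for all $w$ and $i$, $F(w)_i=g(w_i)$ if $w_i\in Q_0$, and $F(w)_i\notin g(Q_0)$ if $w_i\notin Q_0$;
\item[(ii)] every $q\notin Q_0$ has a partner $\tilde q\ne q$ such that replacing $q$ by $\tilde q$ in one cell of a configuration never changes the image under $F$.
\end{enumerate}
Then $\mathsf U(x)$ holds if and only if $x\in g(Q_0)^{\mathbb Z}$, and in that case the preimage of $x$ is $(g^{-1}(x_i))_i$.
\end{lemma}

\begin{proof}
Let $x\in g(Q_0)^{\mathbb Z}$. By (i), $(g^{-1}(x_i))_i$ is a preimage, and every preimage $w$ has $w_i\in Q_0$ and $g(w_i)=x_i$ for all $i$; so it is unique. Conversely, let $x_i\notin g(Q_0)$ for some $i$, and let $x=F(w)$. By (i), $w_i\notin Q_0$, and by (ii), replacing $w_i$ by its partner gives a second preimage. So $x$ has no preimage or at least two.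
\end{proof}

The smallest instance is the radius-$0$ rule $a\mapsto b\mapsto c\mapsto c$ with $Q_0=\{a\}$: the states $b$ and $c$ are partners, and $\mathsf U(x)$ holds only for $x=b^{\mathbb Z}$. In general partners are created at no cost. One adds for a state $q$ a \emph{twin} $\bar q$, which the rule reads as $q$ and never produces.

\section{Halting: proof of Theorem~\ref{thm:phi}}\label{sec:halt}

Fix a deterministic two-counter machine $M$ with states $P$, initial state $p_0$, halting state $h\ne p_0$ and transition function $\delta$. We construct a radius-$1$ freezing CA $F$ that satisfies $\phi$ if and only if $M$ halts.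

\subsection{The automaton}

\paragraph{Contents.} Let $\Lambda=(P\times\{0,1\}^2)\cup\{\triangleright\}$ and $C=\Lambda\cup\{B\}$, where $B$ is a blank. Each $\lambda\in\Lambda$ carries data $(p(\lambda),s_1(\lambda),s_2(\lambda))$: a triple carries itself, and the \emph{start letter} $\triangleright$ carries $(p_0,0,0)$. A separate start letter is needed because the machine may return to $p_0$ with zero counters, while signals must be emitted only at step $0$. A letter $\lambda$ is \emph{halting} if $p(\lambda)=h$; since $h\ne p_0$, the start letter is not halting. For non-halting $\lambda$ let $(p^+(\lambda),e_1(\lambda),e_2(\lambda))$ be the value of $\delta$ on its data, and put $e_0(\lambda)=0$. The \emph{allowed} pairs (left, right) are: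
\begin{itemize}
\item $(B,B)$ and $(B,\triangleright)$;
\item $(\lambda,B)$ with $\lambda\in\Lambda$ halting;
\item $(\lambda,\mu)$ with $\lambda\in\Lambda$ non-halting, $\mu\in\Lambda\setminus\{\triangleright\}$ and $p(\mu)=p^+(\lambda)$.
\end{itemize}
A word $c\in C^{\mathbb Z}$ is \emph{allowed} if all pairs $(c_i,c_{i+1})$ are. Allowed pairs check everything about a run that is local; the signs are left to the signals.

\paragraph{States.} Let $K_m=\{c^m:c\in C\}$ for $m=0,1$, let
\[
R=\{(c,k_0,k_1,k_2):c\in\Lambda,\ k_j\in\{0,1,2,3\}\}\cup\{(B,0,0,0)\},
\]
and let $E$ be an error state. The states of $K_1$ are the starting states, those of $K_0$ exist to give them a predecessor, and those of $R$ carry the signals. Put $S=K_0\cup K_1\cup R\cup\{E\}$ and $Q=S\cup\{\bar q:q\in S\setminus K_0\}$. Define $\pi:Q\to S$ by $\pi(\bar q)=q$ and $\pi(q)=q$ for $q\in S$.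

\paragraph{Rule.} The new state of cell $i$ is computed from $\pi(x_{i-1}),\pi(x_i),\pi(x_{i+1})$; below, ``central state'' and ``neighbor'' refer to these values.
\begin{enumerate}
\item[(a)] $c^0\mapsto c^1$, whatever the neighbors.
\item[(b)] $c^1\mapsto E$ unless both neighbors are in $K_1$ and both adjacent pairs of contents are allowed. In that case $\triangleright^1\mapsto(\triangleright,1,1,1)$, and $c^1\mapsto(c,0,0,0)$ for $c\ne\triangleright$.
\item[(c)] $E\mapsto E$.
\item[(d)] A cell in state $(c,k_0,k_1,k_2)$ with $c\in\Lambda$ and $k_0=1$ makes a \emph{test}, which passes if $k_j=1-s_j(c)$ for $j=1,2$. A state $(c,k_0,k_1,k_2)\in R$ is mapped to $E$ if some neighbor is not in $R$ or if the cell makes a test that fails. Otherwise it is mapped to $(c,k'_0,k'_1,k'_2)$ where, for $j=0,1,2$: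
\begin{itemize}
\item if $k_j\ge1$, then $k'_j=\min(k_j+1,3)$;
\item if $k_j=0$, then $k'_j=1$ when $c\in\Lambda$ and the left neighbor is $(b,l_0,l_1,l_2)$ with $b\in\Lambda$ non-halting and $l_j\ge2+e_j(b)$, and $k'_j=0$ otherwise.
\end{itemize}
\end{enumerate}

\begin{lemma}\label{lem:basic1}
The CA $F$ is freezing. Moreover $\mathsf U(x)$ holds if and only if $x\in K_1^{\mathbb Z}$, and $\mathsf D(y)$ holds if and only if $y\notin F(K_1^{\mathbb Z})$.
\end{lemma}

\begin{proof}
Let $\rho=0$ on $K_0$ and on twins, $\rho=1$ on $K_1$, $\rho(c,k_0,k_1,k_2)=2+k_0+k_1+k_2\le11$ and $\rho(E)=12$. States of $K_0$ go to $K_1$; states of $K_1$ and twins go to $R\cup\{E\}$, where $\rho\ge2$; a state of $R$ goes to $E$ or keeps its content with no stage decreasing; and $E$ is unchanged. Lemma~\ref{lem:rank}(b) applies.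

Apply Lemma~\ref{lem:twins} with $Q_0=K_0$ and $g(c^0)=c^1$. Condition (i) holds because states outside $K_0$ go to $R\cup\{E\}$. Condition (ii) holds because a state outside $K_0$ is a twin or has one, and exchanging $q$ and $\bar q$ does not change $\pi$. The statement on $\mathsf D$ follows from its definition.
\end{proof}

\subsection{Orbits of starting configurations}

Let $x=(c_i^1)_i\in K_1^{\mathbb Z}$, with content word $c$. For $t\ge1$ we have $F^t(x)\in(R\cup\{E\})^{\mathbb Z}$. In such configurations $E$ persists, and by (d) a neighbor of $E$ becomes $E$. The error spreads so that it cannot hide inside a fixed point.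

\begin{lemma}\label{lem:error}
If $y=F^t(x)$ with $t\ge1$ is a fixed point containing $E$, then $y\in F(K_1^{\mathbb Z})$.
\end{lemma}

\begin{proof}
In a fixed point in $(R\cup\{E\})^{\mathbb Z}$ the neighbors of an $E$ are $E$, so $y=E^{\mathbb Z}$. The pair $(\triangleright,\triangleright)$ is not allowed, so $E^{\mathbb Z}=F((\triangleright^1)^{\mathbb Z})$.
\end{proof}

\begin{lemma}\label{lem:segment}
Suppose that $c$ is allowed and $c_0=\triangleright$. Let $N\in\mathbb N\cup\{\infty\}$ be maximal with $c_i\in\Lambda$ for all integers $0\le i\le N$. Then $c_i$ is non-halting for $0\le i<N$, and $c_N$ is halting if $N<\infty$. For $0\le i\le N$ and $j=0,1,2$ put $v_j(i)=e_j(c_0)+\dots+e_j(c_{i-1})$ and $T_j(i)=2i+1+v_j(i)$. If $t\ge1$ and $F^t(x)$ contains no $E$, then for $0\le i\le N$: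
\begin{enumerate}
\item[(a)] the stage $k_j$ of cell $i$ in $F^t(x)$ is $\kappa(t-T_j(i)+1)$, for $j=0,1,2$;
\item[(b)] cell $i$ makes a test in $F^t(x)$ if and only if $t=2i+1$, and this test passes if and only if $v_j(i)\ge0$ and $s_j(c_i)=\operatorname{sgn}v_j(i)$ for $j=1,2$.
\end{enumerate}
\end{lemma}

\begin{proof}
A halting letter can only be followed by $B$, so $c_i$ is non-halting for $i<N$. If $N<\infty$, then $c_{N+1}=B$, and only a halting letter of $\Lambda$ can precede $B$. The letter $\triangleright$ can only be preceded by $B$, so $c_i\ne\triangleright$ for $1\le i\le N$. Hence at time $1$ the stages are $1$ at cell $0$ and $0$ at cells $1\le i\le N$. Since $E$ persists, no $E$ occurs at times $1,\dots,t$, so between these times each stage $k_j$ follows the rules of Lemma~\ref{lem:signal} with $e(i)=e_j(c_i)$ and $t_1=t$. Part (a) of that lemma gives (a). Since $v_0\equiv0$, we have $k_0=1$ exactly when $t=2i+1$, and part (b) of that lemma gives the rest.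
\end{proof}

\subsection{Correctness of the reduction}

\begin{proposition}\label{prop:halt}
$F\models\phi$ if and only if $M$ halts.
\end{proposition}

\begin{proof}
\emph{Suppose $F\models\phi$.} By Lemma~\ref{lem:basic1} there are $x=(c_i^1)_i\in K_1^{\mathbb Z}$ and a fixed point $y=F^t(x)$, $t\ge1$, with $y\notin F(K_1^{\mathbb Z})$. By Lemma~\ref{lem:error}, $y$ contains no $E$. Since $E$ persists and the orbit equals $y$ from time $t$ on, no $E$ ever occurs in the orbit of $x$. In particular $c$ is allowed, by rule (b), and no test ever fails.

If $\triangleright$ did not occur in $c$, then $F(x)=((c_i,0,0,0))_i$. This is a fixed point: no cell makes a test, and no stage leaves $0$ because $0<2+e_j(b)$. Then $y=F(x)\in F(K_1^{\mathbb Z})$, a contradiction. So $\triangleright$ occurs, and since $F$ commutes with shifts we may assume $c_0=\triangleright$. Lemma~\ref{lem:segment} applies at all times $t\ge1$.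

If $N=\infty$, then for every $i\ge1$ the stage $k_0$ of cell $i$ changes from $0$ to $1$ between times $2i$ and $2i+1$, so the orbit never reaches a fixed point. Hence $N<\infty$ and $p(c_N)=h$. All tests pass, so $v_j(i)\ge0$ and $s_j(c_i)=\operatorname{sgn}v_j(i)$ for $0\le i\le N$ and $j=1,2$. Consider the triples $(p(c_i),v_1(i),v_2(i))$, $0\le i\le N$. The first is $(p_0,0,0)$. For $i<N$ the transition applicable to the $i$-th triple is the one given by $\delta$ on the data of $c_i$; it leads to state $p^+(c_i)=p(c_{i+1})$, because $c$ is allowed, and to the values $v_j(i)+e_j(c_i)=v_j(i+1)$. So the triples form the run of $M$, and it reaches $h$.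

\emph{Suppose $M$ halts}, with run $(p_i,a_i,b_i)_{0\le i\le N}$ and $p_N=h$; here $N\ge1$ since $h\ne p_0$. Let $c_0=\triangleright$, let $c_i=(p_i,\operatorname{sgn}a_i,\operatorname{sgn}b_i)$ for $1\le i\le N$, and let $c_i=B$ otherwise. The data of $c_i$ are $(p_i,\operatorname{sgn}a_i,\operatorname{sgn}b_i)$ also for $i=0$. So $p^+(c_i)=p_{i+1}$ for $0\le i<N$, the word $c$ is allowed, and the sums of Lemma~\ref{lem:segment} are $v_1(i)=a_i$ and $v_2(i)=b_i$. Let $x=(c_i^1)_i$, which satisfies $\mathsf U$.

No $E$ ever appears. There is none at time $1$ because $c$ is allowed. If $E$ first appeared at time $t+1\ge2$, then $F^t(x)\in R^{\mathbb Z}$, so some cell $i$ with $c_i\in\Lambda$, that is $0\le i\le N$, would fail a test at time $t$. This contradicts Lemma~\ref{lem:segment}(b), since $s_1(c_i)=\operatorname{sgn}a_i$ and $s_2(c_i)=\operatorname{sgn}b_i$.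

By Lemma~\ref{lem:segment}(a), at any time $t\ge2+\max_{i,j}T_j(i)$ the configuration is $y$ with $y_i=(c_i,3,3,3)$ for $0\le i\le N$ and $y_i=(B,0,0,0)$ otherwise. This $y$ is a fixed point: all cells are in $R$, none makes a test, a stage $3$ stays $3$, and blank cells do not change. Finally $y\notin F(K_1^{\mathbb Z})$, since rule (b) produces only $E$ and states with stages at most $1$. So $\mathsf D(y)$ holds and $F\models\phi$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:phi}]
The map $M\mapsto F$ is computable and produces radius-$1$ freezing CA. By Proposition~\ref{prop:halt} and (M), the problem is $\Sigma^0_1$-hard, hence undecidable, already for radius $1$. It is $\Sigma^0_1$ by Proposition~\ref{prop:upper}.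
\end{proof}

\begin{remark}
If any of the conjuncts $\mathsf U(x)$, $\mathsf D(y)$, $y\to y$ is dropped from $\phi$, then $F$ satisfies the resulting sentence whatever $M$ does. Without $\mathsf U(x)$, take $x=y=(\triangleright,3,3,3)^{\mathbb Z}$. Without $\mathsf D(y)$, take $x=(B^1)^{\mathbb Z}$ and $y=(B,0,0,0)^{\mathbb Z}$. Without $y\to y$, take contents with $(c_{-2},c_{-1},c_0)=(B,B,\triangleright)$ and $(c_0,c_1)$, $(c_1,c_2)$ allowed; then $y=F^2(x)$ has $y_0=(\triangleright,2,2,2)$, so $\mathsf D(y)$ holds.
\end{remark}

\section{Recurrence: proof of Theorem~\ref{thm:psi}}\label{sec:rec}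

Fix a nondeterministic two-counter machine $M$ with states $P$, initial state $p_0$, transitions $\Delta$ and a state $p^*$. We construct a radius-$1$ freezing CA $F$ that satisfies $\psi$ if and only if $M$ has a recurring run. Nondeterminism is free: the quantifier $\exists x$ guesses the sequence of transitions. Three difficulties are new.

First, the run is infinite and the orbit reaches no fixed point. The sentence must see the local event ``the clock passes a cell in state $p^*$'' at the moment when it happens. We make $\mathsf D$ detect it. Each running state $r$, except those that mark the event, receives an \emph{alias} $a^1_r$, which the rule reads as $r$ and which has a unique predecessor $a_r^0$. If no cell shows the event at time $t-1$, then replacing every state by its alias gives a preimage of the configuration at time $t$ that satisfies $\mathsf U$. If some cell shows the event, the alias is missing and $\mathsf D$ holds at time $t$.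

Second, aliases now satisfy $\mathsf U$, so $\mathsf U$ alone no longer forces a synchronous start. We give the starting states a chain of two unique predecessors and use $\mathsf U_2$.

Third, errors need a different treatment. A word with infinitely many start letters could show $p^*$ at infinitely many times by means of infinitely many finite runs. So the content word has to be checked everywhere at a fixed time, and this is the task of the second conjunct of $\psi$. A failed test occurs at a time that is not bounded in advance and cannot be caught in this way; instead it stops the clock, and with it all later events.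

\subsection{The automaton}

\paragraph{Contents.} Let $\Lambda$ consist of the letters $(\tau,0)$ for $\tau\in\Delta$ and of the \emph{start letters} $(\tau,1)$ for those $\tau\in\Delta$ that begin with $(p_0,0,0)$. Let $C=\Lambda\cup\{B\}$. For $\lambda\in\Lambda$ write $p(\lambda),s_j(\lambda),p^+(\lambda),e_j(\lambda)$ for the components of its transition. The \emph{allowed} pairs are $(B,B)$; $(B,\lambda)$ with $\lambda$ a start letter; and $(\lambda,\mu)$ with $\lambda,\mu\in\Lambda$, $\mu$ not a start letter and $p(\mu)=p^+(\lambda)$. In an allowed word, $B$ and start letters are preceded only by $B$, and a letter of $\Lambda$ is followed only by a non-start letter of $\Lambda$. So there is at most one start letter; if there is one, all letters to its left are $B$ and all letters to its right are non-start letters of $\Lambda$.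

\paragraph{States.} The set $Q$ consists of:
\begin{itemize}
\item $K_m=\{c^m:c\in C\}$ for $m=0,1,2$;
\item $R=\{(c,k_0,k_1,k_2):c\in\Lambda,\ k_0\in\{0,1,2,3,4,\dagger\},\ k_1,k_2\in\{0,1,2,3\}\}\cup\{(B,0,0,0)\}$, in which $R^*=\{(c,2,k_1,k_2)\in R:p(c)=p^*\}$ is the set of \emph{marked} states;
\item $A_m=\{a^m_r:r\in R\setminus R^*\}$ for $m=0,1$;
\item two error states $X$ and $Y$;
\item a twin $\bar q$ for every $q\in K_2\cup R\cup\{X,Y\}$.
\end{itemize}
Define $\pi(\bar q)=q$, $\pi(a^1_r)=r$, and $\pi(q)=q$ for all other states.

\paragraph{Rule.} As before, the new state of cell $i$ is computed from $\pi(x_{i-1}),\pi(x_i),\pi(x_{i+1})$.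
\begin{enumerate}
\item[(a)] $c^0\mapsto c^1$, $c^1\mapsto c^2$, $a^0_r\mapsto a^1_r$, $X\mapsto Y$ and $Y\mapsto Y$, whatever the neighbors.
\item[(b)] $c^2\mapsto X$ unless both neighbors are in $K_2$ and both adjacent pairs of contents are allowed. In that case $c^2\mapsto(c,1,1,1)$ if $c$ is a start letter, and $c^2\mapsto(c,0,0,0)$ otherwise.
\item[(c)] $(B,0,0,0)$ is unchanged. For $c\in\Lambda$, $(c,k_0,k_1,k_2)\mapsto(c,k'_0,k'_1,k'_2)$ as follows.
\begin{itemize}
\item For $j=1,2$: if $k_j\ge1$, then $k'_j=\min(k_j+1,3)$. If $k_j=0$, then $k'_j=1$ when the left neighbor is $(b,l_0,l_1,l_2)\in R$ with $b\in\Lambda$ and $l_j\ge2+e_j(b)$, and $k'_j=0$ otherwise.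
\item For $j=0$: if $k_0=0$, then $k'_0=1$ when the left neighbor is $(b,l_0,l_1,l_2)\in R$ with $b\in\Lambda$ and $l_0\in\{2,3,4\}$, and $k'_0=0$ otherwise. If $k_0=1$, the cell makes a \emph{test}, which passes if $k_j=1-s_j(c)$ for $j=1,2$; then $k'_0=2$ if it passes and $k'_0=\dagger$ if it fails. Finally $2\mapsto3\mapsto4\mapsto4$ and $\dagger\mapsto\dagger$.
\end{itemize}
\end{enumerate}
The clock has the extra stage $4$ so that stage $3$ arises only from stage $2$: a cell at stage $3$ proves that it was at stage $2$ one step earlier. There are two error states because $X$ is produced from $K_2$, hence from configurations satisfying $\mathsf U$, while $Y$ is not.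

\begin{lemma}\label{lem:basic2}
The CA $F$ is freezing. Let $W=(K_1\cup K_2\cup A_1)^{\mathbb Z}$. Then $\mathsf U(x)\iff x\in W$, $\ \mathsf U_2(x)\iff x\in K_2^{\mathbb Z}$, and $\mathsf D(y)\iff y\notin F(W)$.
\end{lemma}

\begin{proof}
Let $\rho=0$ on $K_0$, $A_0$ and twins; $\rho=1$ on $K_1\cup A_1$; $\rho=2$ on $K_2$; $\rho(c,k_0,k_1,k_2)=3+k_0+k_1+k_2\le14$, counting $\dagger$ as $5$; $\rho(X)=15$; $\rho(Y)=16$. The transitions $c^0\mapsto c^1\mapsto c^2$, $a_r^0\mapsto a_r^1$ and $X\mapsto Y$ raise $\rho$. States of $K_2$ and $A_1$ and twins go to $R\cup\{X,Y\}$, where $\rho\ge3$. A state of $R$ keeps its content and no stage decreases. Lemma~\ref{lem:rank}(b) applies.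

Apply Lemma~\ref{lem:twins} with $Q_0=K_0\cup K_1\cup A_0$ and $g(c^0)=c^1$, $g(c^1)=c^2$, $g(a^0_r)=a^1_r$, so that $g(Q_0)=K_1\cup K_2\cup A_1$. Condition (i) holds because all states outside $Q_0$ go to $R\cup\{X,Y\}$. For (ii), take as partner another state with the same value of $\pi$: the states $q$ and $\bar q$ are partners, and $a^1_r$ has the partner $r$. This gives the statements on $\mathsf U$ and $\mathsf D$. If $x\in W$, its preimage $z$ lies in $Q_0^{\mathbb Z}$, and $z\in W$ if and only if $z\in K_1^{\mathbb Z}$, because $Q_0\cap g(Q_0)=K_1$. This happens if and only if $x\in K_2^{\mathbb Z}$.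
\end{proof}

\subsection{What $\mathsf D$ detects}

\begin{lemma}\label{lem:detect}
Let $x=(c_i^2)_i\in K_2^{\mathbb Z}$.
\begin{enumerate}
\item[(a)] $\mathsf D(F^2(x))$ fails if and only if $c$ is allowed.
\item[(b)] If $c$ is allowed and $t\ge2$, then $\mathsf D(F^t(x))$ holds if and only if $F^{t-1}(x)$ has a marked cell.
\end{enumerate}
\end{lemma}

\begin{proof}
In a configuration $w\in W$, a cell in $K_1$ goes to $K_2$; a cell in $K_2$ goes to $X$ or to a state of $R$ with $k_0\in\{0,1\}$; and a cell in state $a^1_r$ goes to a state of $R$ obtained from $r$ by rule (c). In particular $Y$ never occurs in $F(w)$.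

If $c$ is not allowed, then $F(x)$ contains $X$ and $F^2(x)$ contains $Y$, so $\mathsf D(F^2(x))$ holds.

Let $c$ be allowed. Then $F(x)\in R^{\mathbb Z}$, and rule (c) keeps all $F^s(x)$, $s\ge1$, in $R^{\mathbb Z}$. Let $t\ge2$ and $u=F^{t-1}(x)$. If $u$ has no marked cell, then $w=(a^1_{u_i})_i\in W$ has the same image under $\pi$ as $u$, so $F(w)=F^t(x)$ and $\mathsf D(F^t(x))$ fails. This applies to $t=2$, because $F(x)$ has only $k_0\in\{0,1\}$; so (a) is proved.

If $u_i$ is marked, then $F^t(x)_i=(c_i,3,\cdot,\cdot)$ with $p(c_i)=p^*$. Suppose $F(w)=F^t(x)$ with $w\in W$. By the first paragraph $w_i=a^1_r$ for some $r\in R\setminus R^*$. Rule (c) preserves the content and produces $k_0=3$ only from $k_0=2$, so $r=(c_i,2,\cdot,\cdot)\in R^*$, a contradiction. Hence $\mathsf D(F^t(x))$ holds.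
\end{proof}

\begin{example}
Let $P=\{p_0\}$, $p^*=p_0$ and $\Delta=\{\tau\}$ with $\tau=(p_0,0,0,p_0,0,0)$. Take $c_i=B$ for $i<0$, $c_0=(\tau,1)$ and $c_i=(\tau,0)$ for $i\ge1$. The three signals reach cell $i$ together at time $2i+1$, the test passes, and cell $i$ is marked exactly at time $2i+2$. So, for $t\ge2$, $\mathsf D(F^t(x))$ holds exactly when $t$ is odd, and $x$ is a witness for $\psi$.
\end{example}

\subsection{Correctness of the reduction}

\begin{proposition}\label{prop:rec}
$F\models\psi$ if and only if $M$ has a recurring run.
\end{proposition}

\begin{proof}
The third conjunct of $\psi$ says that $\mathsf D(F^t(x))$ holds for infinitely many $t$. By Lemmas~\ref{lem:basic2} and~\ref{lem:detect}, $F\models\psi$ if and only if there is an allowed word $c$ such that, for $x=(c_i^2)_i$, the configuration $F^t(x)$ has a marked cell for infinitely many $t$. Call such a word \emph{good}.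

If an allowed word $c$ has no start letter, then $F(x)=((c_i,0,0,0))_i$ is a fixed point without marked cells, since no left neighbor triggers a stage; so $c$ is not good. Let therefore $c$ be allowed with a start letter, placed at cell $0$ after a shift. Then $c_i=B$ for $i<0$, and $c_i$ is a non-start letter of $\Lambda$ for $i\ge1$. Put $v_j(i)=e_j(c_0)+\dots+e_j(c_{i-1})$ for $i\ge0$ and $j=1,2$, and say that cell $i\ge0$ is \emph{correct} if $v_j(i)\ge0$ and $s_j(c_i)=\operatorname{sgn}v_j(i)$ for $j=1,2$.

The stages $k_1,k_2$ satisfy the hypotheses of Lemma~\ref{lem:signal} with $N=t_1=\infty$, whatever the clock does. By part (b) of that lemma, a test made by cell $i$ at time $2i+1$ passes if and only if cell $i$ is correct.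

Now follow the clock. We claim that if the cells $0,\dots,i-1$ are correct, then cell $i$ has $k_0=0$ at times $1\le t<2i+1$ and $k_0=1$ at time $2i+1$. This holds for $i=0$. Assume it for $i$, and let cell $i$ be correct. Its test at time $2i+1$ passes, so it has $k_0=2$ at time $2i+2$, and $k_0\in\{0,1\}$ at all earlier times $t\geq 1$. Cell $i+1$, which has $k_0=0$ at time $1$, is therefore first triggered at time $2i+2$ and has $k_0=1$ at time $2i+3$. This proves the claim. After time $2i+2$ cell $i$ has $k_0\in\{3,4\}$, so $2i+2$ is the only time at which it has $k_0=2$.

If some cell is not correct, let $i$ be the first one. Its test at time $2i+1$ fails, so its clock stage takes only the values $0,1,\dagger$. Then cell $i+1$ is never triggered and keeps $k_0=0$, and by induction so do all cells to its right. Only the cells $0,\dots,i-1$ ever have $k_0=2$, each at one time, so $c$ is not good. If all cells $i\ge0$ are correct, then a marked cell occurs at time $t$ exactly when $t=2i+2$ for some $i\geq0$ with $p(c_i)=p^*$. Therefore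
\begin{equation}\label{eq:good}
c\text{ is good}\iff\text{all cells $i\ge0$ are correct and $p(c_i)=p^*$ for infinitely many $i$.}
\end{equation}

Suppose $c$ is good. Consider the triples $(p(c_i),v_1(i),v_2(i))$, $i\ge0$. The first is $(p_0,0,0)$, because $c_0$ is a start letter. By correctness the transition of $c_i$ is applicable to the $i$-th triple. It leads to state $p^+(c_i)=p(c_{i+1})$ and to the values $v_j(i)+e_j(c_i)=v_j(i+1)$. So the triples form an infinite run, which is recurring by~\eqref{eq:good}.

Conversely, take a recurring run with transitions $\tau_0,\tau_1,\dots$. The transition $\tau_0$ is applicable to $(p_0,0,0)$, so $(\tau_0,1)$ is a start letter. Put $c_0=(\tau_0,1)$, $c_i=(\tau_i,0)$ for $i\ge1$ and $c_i=B$ for $i<0$. Each $\tau_{i+1}$ begins in the state to which $\tau_i$ leads, so $c$ is allowed. The sum $v_j(i)$ is the value of counter $j$ at step $i$, and $\tau_i$ is applicable at that step, so every cell $i\geq0$ is correct. Since $p(c_i)$ is the state at step $i$, the word $c$ is good by~\eqref{eq:good}.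
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:psi}]
The map $(M,p^*)\mapsto F$ is computable and produces radius-$1$ freezing CA. By Proposition~\ref{prop:rec} and (AH), the problem for $\psi$ is $\Sigma^1_1$-hard, hence not arithmetical, and it is $\Sigma^1_1$ by Proposition~\ref{prop:upper}. The radius-$1$ freezing CA satisfying $\neg\psi$ form the complement of this set inside the decidable set of radius-$1$ freezing CA, so they form a $\Pi^1_1$ set, and the same reduction shows that this set is $\Pi^1_1$-hard.
\end{proof}

\begin{remark}
The second conjunct of $\psi$ is used only to force $c$ to be allowed. Without it, $F$ would satisfy the sentence whenever some word is not allowed, for instance as soon as $\Lambda\neq\emptyset$, since no pair $(\lambda,B)$ is allowed: the state $Y$ appears at time $2$ and persists, so $\mathsf D(F^t(x))$ holds for all $t\ge2$.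
\end{remark}

\begin{thebibliography}{9}

\bibitem{AH}
Alur and Henzinger, A really temporal logic, \emph{J. ACM} 41 (1994).

\bibitem{GMRT}
Eric Goles, Pedro Montealegre, Mart\'in R\'ios-Wilson, Guillaume Theyssier, On the complexity of freezing automata networks of bounded pathwidth, arXiv:2511.09297 (2025).

\bibitem{Minsky}
Minsky, \emph{Computation: Finite and Infinite Machines}, 1967.

\bibitem{Sutner}
K. Sutner, Model checking one-dimensional cellular automata, \emph{J. Cellular Automata} (2009).

\end{thebibliography}
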